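\title{Realizing the $\beta$- and $\gamma$-invariants of three-component links}

\begin{abstract}
Let $(L_1,L_2,L_3)$ be a link in $S^3$ whose first component has linking number zero with the other two, and let $G$ be a Seifert surface for $L_1$ that misses $L_2\cup L_3$. Repeated intersection with $G$ produces three sequences of integers: Cochran's invariants $\beta(L_1,L_2)$ and $\beta(L_1,L_3)$, and a mixed sequence $\gamma(L_1,L_2,L_3,G)$. We show that a triple of integer sequences arises in this way if and only if each of the three satisfies a linear recurrence, and that there is no relation between them. For links with any number of components we also prescribe the sequences $\beta(L_j,L_1)$; the only further condition is that $\beta(L_1,L_j)$ and $\beta(L_j,L_1)$ have the same first term. Finally, we determine how $\gamma$ depends on the order of $L_2,L_3$ and on the surface $G$.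
\end{abstract}

\section{Introduction}\label{sec:intro}

All links are oriented links in $S^3$, and $\operatorname{lk}$ denotes linking number. A \emph{Seifert surface} for a knot $K$ is a compact, connected, oriented surface $G\subset S^3$ with $\partial G=K$. For a closed $1$-manifold $x$ in the interior of $G$, we write $x^+$ and $x^-$ for the push-offs of $x$ off $G$ in the positive and the negative normal direction, the positive one being determined by the orientations of $G$ and $S^3$.

When two knots have linking number zero, each bounds a surface that misses the other, and the two surfaces meet in closed curves. These curves form a new link, whose linking numbers can be measured in turn, and the step can be repeated. This paper determines which sequences of integers come out.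

\subsection{Derivatives and the invariants $\beta$ and $\gamma$}

Let $G$ be a Seifert surface for $K$, and let $C$ be an oriented closed $1$-manifold disjoint from $G$. Then $\operatorname{lk}(K,C)=0$, so $C$ bounds a compact oriented surface $F$, not necessarily connected, that is disjoint from $K$: take any surface bounded by $C$ and remove its intersection points with $K$ in pairs of opposite sign by tubes along $K$. Make $F$ transverse to $G$. The \emph{derivative} of $C$ with respect to $G$ is the oriented closed $1$-manifold
\[
D_G(C)=G\cap F
\]
in the interior of $G$. There are two conventions for orienting $G\cap F$: as boundary of the part of $F$ that lies just on the negative side of $G$, or as boundary of the part that lies just on the positive side. We fix either one, and we set $\delta=+1$ for the first and $\delta=-1$ for the second. The push-off $D_G(C)^+$ is again disjoint from $G$, so derivatives can be iterated: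
\[
D^1_G(C)=D_G(C),\qquad D^{k+1}_G(C)=D_G\bigl((D^k_G(C))^+\bigr).
\]

Let $(K,J)$ be a $2$-component link with $\operatorname{lk}(K,J)=0$, and let $G$ be a Seifert surface for $K$ disjoint from $J$. Cochran's \emph{$\beta$-invariants} are
\[
\beta^k(K,J)=\operatorname{lk}\bigl(D^k_G(J),(D^k_G(J))^+\bigr),\qquad \beta(K,J)=(\beta^1(K,J),\beta^2(K,J),\dots)\in\mathbb{Z}^\infty .
\]
These integers do not depend on the choices made (see Proposition~\ref{prop:formulas} and Remark~\ref{rem:parallel}). In general $\beta(K,J)\neq\beta(J,K)$.

Let $L=(L_1,L_2,L_3)$ be a $3$-component link with $\operatorname{lk}(L_1,L_2)=\operatorname{lk}(L_1,L_3)=0$; no condition is imposed on $\operatorname{lk}(L_2,L_3)$. Let $G$ be a Seifert surface for $L_1$ disjoint from $L_2\cup L_3$. The derivatives of $L_2$ lie on $G$ and $L_3$ misses $G$, so we may define the \emph{$\gamma$-invariants}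
\[
\gamma^k(L_1,L_2,L_3,G)=\operatorname{lk}\bigl(D^k_G(L_2),L_3\bigr),\qquad \gamma(L_1,L_2,L_3,G)=(\gamma^1,\gamma^2,\dots)\in\mathbb{Z}^\infty .
\]
This sequence depends on $L$ and on $G$, but not on the other choices made.

If $L_2$ bounds a surface disjoint from $G$, its derivatives are empty, and $\beta(L_1,L_2)$ and $\gamma$ vanish. If $G$ is a disc, every closed curve on $G$ bounds in $G$, and all three sequences vanish. So the sequences record how $L_2$ and $L_3$ link the handles of $G$, and how these handles link one another.

Jin determined precisely which pairs of sequences arise as $(\beta(L_1,L_2),\beta(L_2,L_1))$ for $2$-component links with vanishing linking number. The following problem for three components comes from Davis and Park \cite{DP}.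

\begin{quote}
\textbf{Problem.} Which triples of sequences arise as
\[
\bigl(\beta(L_1,L_2),\ \beta(L_1,L_3),\ \gamma(L_1,L_2,L_3,G)\bigr)
\]
for a $3$-component link $L=(L_1,L_2,L_3)$ with $\operatorname{lk}(L_1,L_2)=\operatorname{lk}(L_1,L_3)=0$ and a Seifert surface $G$ for $L_1$ disjoint from $L_2\cup L_3$?
\end{quote}

\subsection{Results}

An integer sequence $a=(a(1),a(2),\dots)$ is \emph{recurrent} if there are $n\ge1$ and $r_1,\dots,r_n\in\mathbb{Z}$ with
\[
a(k+n)=r_1a(k+n-1)+\dots+r_na(k)\qquad\text{for all }k\ge1 .
\]
The monic polynomial $z^n-r_1z^{n-1}-\dots-r_n$ is then a \emph{characteristic polynomial} of $a$. An integer sequence is recurrent if and only if its generating function $\sum_k a(k)x^k$ is rational (Lemma~\ref{lem:fatou}). A knot is \emph{algebraically slice} if it has a Seifert surface $G$ whose Seifert form $\operatorname{lk}(a,a'^{\,+})$ vanishes on a direct summand of $H_1(G)$ of half rank.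

\begin{theorem}\label{thm:A}
A triple $(b,b',c)$ of integer sequences equals $(\beta(L_1,L_2),\beta(L_1,L_3),\gamma(L_1,L_2,L_3,G))$ for some pair $(L,G)$ as in the Problem if and only if each of $b,b',c$ is recurrent (equivalently, has rational generating function). There is no relation between the three sequences. Moreover, $\operatorname{lk}(L_2,L_3)$ can be prescribed arbitrarily, and $L_1$ can be taken algebraically slice.
\end{theorem}

The next theorem allows any number of components and also prescribes the invariants with the roles of the components reversed. It contains Jin's theorem as the case $m=2$.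

\begin{theorem}\label{thm:B}
Let $m\ge2$. Let integer sequences $b_j,\hat b_j$ $(2\le j\le m)$, integer sequences $c_{ij}$ and integers $\ell_{ij}$ $(2\le i<j\le m)$ be given. There exist a link $(L_1,\dots,L_m)$ with $\operatorname{lk}(L_1,L_j)=0$ for all $j\ge2$ and a Seifert surface $G$ for $L_1$ disjoint from the other components such that
\[
\beta(L_1,L_j)=b_j,\qquad \beta(L_j,L_1)=\hat b_j,\qquad \gamma(L_1,L_i,L_j,G)=c_{ij},\qquad \operatorname{lk}(L_i,L_j)=\ell_{ij}
\]
for all $j\ge 2$ and all $2\le i<j\le m$ if and only if all the sequences are recurrent and $b_j(1)=\hat b_j(1)$ for all $j$.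
\end{theorem}

Theorem~\ref{thm:B} prescribes $\gamma(L_1,L_i,L_j,G)$ only for $i<j$ and for one surface $G$. The remaining dependence is described by the following proposition, which applies to each sublink $(L_1,L_i,L_j)$. For $(L,G)$ as in the Problem and $\{i,j\}=\{2,3\}$, put
\[
\Gamma_{ij,G}(y)=\operatorname{lk}(L_i,L_j)+\sum_{k\ge1}\delta^k\gamma^k(L_1,L_i,L_j,G)\,y^k\in\mathbb{Z}[[y]] .
\]

\begin{proposition}\label{prop:C}
Let $(L,G)$ be as in the Problem and $\{i,j\}=\{2,3\}$.
\begin{enumerate}
\item[(1)] $\Gamma_{ji,G}(y)=\Gamma_{ij,G}\bigl(\tfrac{-y}{1-y}\bigr)$. Hence $\gamma(L_1,L_j,L_i,G)$ is determined by $\gamma(L_1,L_i,L_j,G)$.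
\item[(2)] If $G'$ is another Seifert surface for $L_1$ disjoint from $L_i\cup L_j$, then $\Gamma_{ij,G'}=(1-y)^s\,\Gamma_{ij,G}$ for some $s\in\mathbb{Z}$. For fixed $L$ and $G$, every $s\in\mathbb{Z}$ occurs.
\end{enumerate}
\end{proposition}

For instance, comparing coefficients of $y$ in (2) shows that $\delta\gamma^1$ changes by $-s\operatorname{lk}(L_i,L_j)$. If $\operatorname{lk}(L_i,L_j)=0$, the first nonzero term of $\gamma$ does not depend on $G$, because $(1-y)^s$ has constant term $1$.

\subsection{The idea}

The invariants depend only on the homology classes of the derivatives in $A=H_1(G)$, and the step from one derivative to the next is $\delta N$ for a linear map $N\colon A\to A$ read off from the Seifert form. Since $A$ has finite rank, the Cayley--Hamilton theorem makes all the sequences recurrent. Since all three sequences come from the same map $N$, one would guess that they are related, and in simple situations they are. If $G$ has genus one, they satisfy a quadratic identity and share a common parameter (Example~\ref{ex:genusone}). If $L_3$ is a parallel copy of $L_2$ with $\operatorname{lk}(L_2,L_3)=0$,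 then $\gamma$ is determined by $\beta(L_1,L_2)$ (Remark~\ref{rem:parallel}). No relation survives in general because the genus of $G$ is free. One gives each sequence its own orthogonal summand of $A$, built so that it contributes to that sequence and to no other.

Section~\ref{sec:rec} collects the facts on recurrent sequences, Section~\ref{sec:reduction} reduces the Problem to algebra, and Section~\ref{sec:blocks} builds the summands and proves Theorem~\ref{thm:A}. The sequences $\beta(L_j,L_1)$ are not visible on $G$; Section~\ref{sec:B} controls them by a geometric correction and proves Theorem~\ref{thm:B}. Section~\ref{sec:C} proves Proposition~\ref{prop:C} by interpreting $\Gamma$ as a linking number in the infinite cyclic cover of $S^3\setminus L_1$.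

\section{Recurrent sequences}\label{sec:rec}

Recurrent sequences are exactly the sequences obtained by iterating an endomorphism of a lattice. Both directions of this statement are used below. For an abelian group $P$ we write $P^*=\operatorname{Hom}(P,\mathbb{Z})$.

\begin{lemma}\label{lem:rec}
\begin{enumerate}
\item[(a)] Let $P$ be a free abelian group of finite rank, $\tau\in\operatorname{End}(P)$, $u\in P$ and $\phi\in P^*$. Then the sequence $k\mapsto\phi(\tau^{k-1}u)$ is recurrent.
\item[(b)] If $f$ is a characteristic polynomial of the sequence $a$, there is $\phi\in(\mathbb{Z}[z]/(f))^*$ with $\phi(z^{k-1})=a(k)$ for all $k\ge1$.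
\item[(c)] If $a$ and $a'$ are recurrent, so are $a-a'$ and $k\mapsto\delta^ka(k)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $P=0$ the sequence is zero and has characteristic polynomial $z$. Otherwise the monic polynomial $f(z)=\det(z-\tau)$ satisfies $f(\tau)=0$ by the Cayley--Hamilton theorem, and applying $\phi$ to $f(\tau)\tau^{k-1}u=0$ gives the recurrence.

(b) Since $f$ is monic, of degree $n\geq 1$ say, $\mathbb{Z}[z]/(f)$ is free with basis $1,z,\dots,z^{n-1}$. Define $\phi(z^{k-1})=a(k)$ for $1\le k\le n$. Because $z^{k-1}f=0$, the sequence $\phi(z^{k-1})$ satisfies the same recurrence as $a$, and the first $n$ terms agree.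

(c) A monic polynomial $f$ of positive degree is a characteristic polynomial of $a$ exactly when $f$, evaluated on the shift operator, kills $a$. So the product of characteristic polynomials of $a$ and $a'$ is one of $a-a'$. The sequence $\delta^ka(k)$ satisfies the recurrence with coefficients $\delta^ir_i$.
\end{proof}

\begin{lemma}[Fatou]\label{lem:fatou}
An integer sequence $a$ is recurrent if and only if $f(x)=\sum_{k\ge1}a(k)x^k$ is a rational function over $\mathbb{Q}$.
\end{lemma}

\begin{proof}
If $a$ is recurrent, then $(1-r_1x-\dots-r_nx^n)f$ has no terms of degree above $n$, so $f$ is rational. Conversely, write $f=P/Q$ with $P,Q$ coprime in $\mathbb{Q}[x]$ and $Q\in\mathbb{Z}[x]$ primitive. Then $P=Qf$ has integer coefficients. The point is to show $Q(0)=\pm1$. Choose $U,V\in\mathbb{Z}[x]$ with $UP+VQ=w$, a nonzero integer. Then $Qh=w$ with $h=Uf+V\in\mathbb{Z}[[x]]$. If a prime $p$ divides $w$, then $p$ divides $h$, since $Q\not\equiv0 \pmod p$ and $\mathbb{F}_p[[x]]$ is a domain. Dividing by such primes repeatedly gives $Qh'=\pm1$ with $h'\in\mathbb{Z}[[x]]$, so $Q(0)=\pm1$. Comparing coefficients in $Qf=P$ above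 the degree of $P$ shows that $a$ satisfies a monic integer recurrence for all large $k$. Multiplying its characteristic polynomial by a power of $z$ gives one that is valid for all $k\ge1$.
\end{proof}

\section{Reduction to the Seifert form}\label{sec:reduction}

We use the following standard facts. The linking number of disjoint $1$-cycles $\xi,\eta$ in $S^3$ is the intersection number of $\xi$ with any $2$-chain bounded by $\eta$. It is symmetric, depends only on the class of $\xi$ in $H_1(S^3\setminus\eta)$, and vanishes if a sphere separates $\xi$ from $\eta$. For a compact connected polyhedron $Y\subset S^3$, Alexander duality says: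
\begin{enumerate}
\item[(AD1)] $S^3\setminus Y$ is connected if and only if $H^2(Y)=0$;
\item[(AD2)] the map $H_1(S^3\setminus Y)\to H_1(Y)^*$, $C\mapsto\operatorname{lk}(\,\cdot\,,C)$, is an isomorphism.
\end{enumerate}
In particular the complement of a Seifert surface is connected. A connected open $3$-manifold stays connected after removal of curves, arcs, thin neighborhoods of these, and disjoint small balls.

\subsection{The derivative as a linear map}

Let $G$ be a Seifert surface for $K$ and $A=H_1(G)$. The \emph{Seifert form} and its antisymmetrization are
\[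
\theta(a,a')=\operatorname{lk}(a,a'^{\,+}),\qquad S(a,a')=\theta(a,a')-\theta(a',a).
\]
Pushing both curves down gives $\theta(a',a)=\operatorname{lk}(a'^{\,-},a)$, so
\begin{equation}\label{eq:S}
S(a,a')=\operatorname{lk}(a,\,a'^{\,+}-a'^{\,-}).
\end{equation}
The cycle $a'^{\,+}-a'^{\,-}$ bounds the annuli normal to $G$ along $a'$, which $a$ meets exactly where it meets $a'$. Hence $S$ is the intersection form of $G$, up to a sign that depends only on conventions. Since $G$ is connected with one boundary circle, capping it off gives a closed surface with the same $H_1$, so $S$ is alternating and unimodular by Poincar\'e duality. This is where we use that $K$ is a knot: on an annulus the intersection form is zero.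

\begin{lemma}\label{lem:class}
Let $C$ be an oriented closed $1$-manifold disjoint from $G$. Then
\begin{equation}\label{eq:class}
\operatorname{lk}(a,C)=\delta\,S(a,[D_G(C)])\qquad\text{for all }a\in A .
\end{equation}
Consequently $[D_G(C)]\in A$ depends only on the class of $C$ in $H_1(S^3\setminus G)$, and every element of $A$ is $[D_G(J)]$ for a knot $J\subset S^3\setminus G$, which can be chosen disjoint from any given link.
\end{lemma}

\begin{proof}
Let $D=G\cap F$ with $\partial F=C$, and let $U$ be a thin neighborhood of $D$ in $F$. The boundary curves of $U$ on the two sides of $G$ are isotopic in $S^3\setminus G$ to $D^\pm$, and we denote them by the same symbols. By the definition of $\delta$, the half of $U$ on the negative side of $G$ has boundary $\delta(D-D^-)$, and the other half has boundary $\delta(D^+-D)$. So the surface $F_0=\overline{F\setminus U}$, which lies in $S^3\setminus G$, has boundary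
\begin{equation}\label{eq:F0}
\partial F_0=C-\delta(D^+-D^-).
\end{equation}
Thus $C$ is homologous to $\delta(D^+-D^-)$ in $S^3\setminus G$, and \eqref{eq:class} follows from \eqref{eq:S}. Since $S$ is unimodular, \eqref{eq:class} determines $[D_G(C)]$. Given $d\in A$, (AD2) provides a class in $H_1(S^3\setminus G)$ whose linking number with each $a$ is $\delta S(a,d)$. In the connected $3$-manifold $S^3\setminus G$ this class is represented by a knot $J$ in general position, and $[D_G(J)]=d$ by \eqref{eq:class}.
\end{proof}

To iterate we need the class of the derivative of a push-off, and the linking numbers of a push-off are given by $\theta$. So we convert $\theta$ into an endomorphism: since $S$ is unimodular, there is a unique $N\in\operatorname{End}(A)$ with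
\[
\theta(a,a')=S(a,Na').
\]
Then $S(a,a')=S(a,Na')-S(a',Na)=S(a,Na')+S(Na,a')$. If $M^*$ denotes the adjoint of $M$, defined by $S(Ma,a')=S(a,M^*a')$, this says
\begin{equation}\label{eq:adj}
N+N^*=1 .
\end{equation}
We call $(A,S,N)$ a \emph{Seifert triple} if $A$ is free abelian of finite rank, $S$ is an alternating unimodular form on $A$, and $N\in\operatorname{End}(A)$ satisfies \eqref{eq:adj}. We always write $\theta(a,a')=S(a,Na')$ and $X=N(1-N)=NN^*$; note that $X^*=X$.

\begin{proposition}\label{prop:formulas}
Let $J,J'$ be disjoint knots in $S^3\setminus G$, and let $d=[D_G(J)]$ and $d'=[D_G(J')]$. For all $k\ge1$,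
\begin{align}
\beta^k(K,J)&=S(d,X^{k-1}Nd),\label{eq:beta}\\
\gamma^k(K,J,J',G)&=\delta^kS(N^{k-1}d,d').\label{eq:gamma}
\end{align}
In particular, $\beta(K,J)$ and $\gamma(K,J,J',G)$ are recurrent and do not depend on the surfaces used to form the derivatives.
\end{proposition}

\begin{proof}
Let $d^{(k)}=[D^k_G(J)]$. Lemma~\ref{lem:class} for $C=(D^k_G(J))^+$ gives $S(a,Nd^{(k)})=\theta(a,d^{(k)})=\delta S(a,d^{(k+1)})$ for all $a$. Hence $d^{(k+1)}=\delta Nd^{(k)}$ and $d^{(k)}=\delta^{k-1}N^{k-1}d$. By \eqref{eq:adj},
\[
\beta^k(K,J)=\theta(d^{(k)},d^{(k)})=S(N^{k-1}d,N^kd)=S(d,(1-N)^{k-1}N^kd)=S(d,X^{k-1}Nd).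
\]
Lemma~\ref{lem:class} for $C=J'$ gives $\gamma^k=\operatorname{lk}(D^k_G(J),J')=\delta S(d^{(k)},d')=\delta^kS(N^{k-1}d,d')$. Recurrence follows from Lemma~\ref{lem:rec}: part (a) with $\tau=X$ for $\beta$, and part (a) with $\tau=N$ together with part (c) for $\gamma$.
\end{proof}

This proves that the condition in Theorem~\ref{thm:A} is necessary. It also shows that changing the convention for orienting $G\cap F$, which negates $\delta$, $d$ and $d'$, leaves $\beta^k$ unchanged and multiplies $\gamma^k$ by $(-1)^k$.

\begin{example}[genus one]\label{ex:genusone}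
Let $A=\mathbb{Z}^2$ with $S(a,a')=\det(a,a')$. The adjoint of a $2\times2$ matrix $M$ is its adjugate $\operatorname{tr}(M)-M$, so \eqref{eq:adj} says $\operatorname{tr}N=1$, and $X=NN^*$ is the scalar $\mu=\det N$, which equals the determinant of the matrix $V$ of $\theta$. Let $d_2,d_3$ be the classes of $D_G(L_2)$ and $D_G(L_3)$. By \eqref{eq:beta}, both $\beta$-sequences are geometric with ratio $\mu$:
\[
\beta^k(L_1,L_j)=\mu^{k-1}\theta(d_j,d_j).
\]
By \eqref{eq:gamma}, $\delta^k\gamma^k$ has characteristic polynomial $z^2-z+\mu$. Moreover $S(d_2,d_3)=\delta\gamma^1$, $\theta(d_3,d_2)=S(d_3,Nd_2)=-\gamma^2$ and $\theta(d_2,d_3)=\delta\gamma^1-\gamma^2$. The Gram determinant of $\theta$ on $d_2,d_3$ is $\det V\cdot\det(d_2,d_3)^2$, which gives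
\[
\beta^1(L_1,L_2)\,\beta^1(L_1,L_3)-\gamma^2(\gamma^2-\delta\gamma^1)=\mu\,(\gamma^1)^2 .
\]
Even a single geometric sequence need not occur in genus one. Suppose $\beta(L_1,L_2)=(2,2,2,\dots)$. Then $\mu=1$. We have $V=\left(\begin{smallmatrix}p&e+1\\ e&q\end{smallmatrix}\right)$ with $pq=1+e(e+1)$, so $p$ and $q$ are odd. For $d_2=(u,v)$ we get $\theta(d_2,d_2)\equiv u^2+uv+v^2\pmod 2$. This is even only if $u$ and $v$ are both even, and then $\theta(d_2,d_2)$ is divisible by $4$, a contradiction.
\end{example}

\subsection{Every Seifert triple occurs}

\begin{lemma}[Seifert]\label{lem:seifert}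
For every Seifert triple $(A,S,N)$ there are a knot $K$, a Seifert surface $G$ for $K$ and an isomorphism $H_1(G)\cong A$ that carries the Seifert triple of $G$ to $(A,S,N)$.
\end{lemma}

\begin{proof}
By \eqref{eq:adj}, $\theta(a,a')-\theta(a',a)=S(a,a')$, so $\theta$ determines $S$ and $N$, and it suffices to realize $\theta$. An alternating unimodular form over $\mathbb{Z}$ has a symplectic basis. Let $V$ be the matrix of $\theta$ in such a basis, so that $V-V^T=J_0$ is the standard symplectic matrix, of size $2g$ say. Embed in $S^3$ a disc with $2g$ bands attached in $g$ interlaced pairs, a surface with one boundary circle. Let $x_i$ be the curve that runs once along the $i$th band and closes up in the disc. These curves form a basis of $H_1$ in which only the two curves of a pair intersect, once; orient them so that the Seifert matrix $V_0$ satisfies $V_0-V_0^T=J_0$. Then $V-V_0$ is symmetric, and two moves on the embedding generate all symmetric changes. A full twist in band $i$ changes $\operatorname{lk}(x_i,x_i^+)$ by $\pm1$, with either sign, and nothing else. For $i\ne j$, push a finger of band $i$ over band $j$ by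 an isotopy; this creates two crossings of opposite sign. Passing band $i$ through band $j$ at one of them changes one crossing of $x_i$ with $x_j^+$ and one crossing of $x_j$ with $x_i^+$, of the same sign. So the entries $(i,j)$ and $(j,i)$ change by the same $\pm1$, the sign depending on the crossing chosen, and nothing else changes.
\end{proof}

Lemmas~\ref{lem:class} and~\ref{lem:seifert} turn the Problem into algebra: the triples in question are those given by \eqref{eq:beta} and \eqref{eq:gamma} for an arbitrary Seifert triple and arbitrary classes $d_2,d_3\in A$. The linking number of $L_2$ and $L_3$ does not enter these formulas, and the following move adjusts it.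

\begin{lemma}\label{lem:meridian}
Let $(L_1,\dots,L_m)$ be a link, $G$ a Seifert surface for $L_1$ disjoint from the other components, and $i\ne j$ indices in $\{2,\dots,m\}$. One can change $L_i$ inside $S^3\setminus G$ so that $\operatorname{lk}(L_i,L_j)$ takes any given value, while the other linking numbers, the class $[D_G(L_i)]$ and the isotopy class of the link $(L_1,L_i)$ do not change.
\end{lemma}

\begin{proof}
Let $\partial\Delta_0$ be a meridian of $L_j$, where $\Delta_0$ is a small disc that misses $G$ and meets the link in one point of $L_j$. The complement of $G$, the link and $\Delta_0$ is connected, so there is a band from $L_i$ to $\partial\Delta_0$ in it. The band sum changes $\operatorname{lk}(L_i,L_j)$ by $\pm1$, according to the orientation of the meridian. The union of the band and $\Delta_0$ is a disc that misses $G$ and all components other than $L_i,L_j$, and the new $L_i$ is isotopic to the old one across this disc. This gives the three invariance statements, the second by Lemma~\ref{lem:class}. Repeat the move as often as needed.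
\end{proof}

\section{Seifert triples with prescribed sequences}\label{sec:blocks}

In an orthogonal sum of Seifert triples, the expressions \eqref{eq:beta} and \eqref{eq:gamma} are sums of the corresponding expressions for the components of $d$ and $d'$ in the summands, because the summands are $N$-invariant and $S$-orthogonal. So it suffices to build, for each sequence, one summand that realizes it and contributes zero to the others. By Lemma~\ref{lem:rec}(b), a recurrent sequence comes with an endomorphism of a lattice, but this endomorphism has no reason to satisfy \eqref{eq:adj}. Doubling the lattice removes the obstacle.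

For a free abelian group $P$ of finite rank and any $\tau\in\operatorname{End}(P)$, let $\mathcal{H}(P,\tau)=(A,S,N)$ with
\[
A=P\oplus P^*,\qquad S(p+\phi,\,q+\psi)=\psi(p)-\phi(q),\qquad N(p+\phi)=\tau p+\phi\circ(1-\tau).
\]
The form $S$ is alternating and unimodular, and $P$ and $P^*$ are $N$-invariant subgroups on which $S$ vanishes. This is a Seifert triple. Indeed, both sides of $S(Na,a')+S(a,Na')=S(a,a')$ are bilinear and antisymmetric in $(a,a')$ and vanish on $P\times P$ and $P^*\times P^*$, and for $p\in P$, $\psi\in P^*$,
\[
S(Np,\psi)+S(p,N\psi)=\psi(\tau p)+\psi((1-\tau)p)=S(p,\psi).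
\]
The form $\theta$ vanishes on $P$, a direct summand of half rank.

\begin{example}[the smallest blocks]\label{ex:blocks}
Take $P=\mathbb{Z}$ with generator $p$, dual generator $p^*$, and $\tau=\lambda\in\mathbb{Z}$. Then $Np=\lambda p$ and $Np^*=(1-\lambda)p^*$, and $\theta$ has matrix $\left(\begin{smallmatrix}0&1-\lambda\\-\lambda&0\end{smallmatrix}\right)$. For $d_2=p$ and $d_3=wp^*$ both $\beta$-sequences vanish, because $S$ vanishes on $P$ and on $P^*$, while $\delta^k\gamma^k=w\lambda^{k-1}$. So every geometric sequence occurs as $\gamma$ with $\beta(L_1,L_2)=\beta(L_1,L_3)=0$.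

To get a nonzero $\beta$ we need a class with components in both $P$ and $P^*$. For $d=p+wp^*$,
\[
S(d,X^{k-1}Nd)=w(1-2\lambda)\bigl(\lambda(1-\lambda)\bigr)^{k-1}.
\]
There are two defects: the ratio has the special form $\lambda(1-\lambda)$, and the first term is divisible by $1-2\lambda$. Both disappear if we adjoin $\lambda$ formally. Given $\mu,w\in\mathbb{Z}$, let $P=\mathbb{Z}[z]/(z^2-z+\mu)$ with basis $1,z$ and dual basis $1^*,z^*$, and let $\tau$ be multiplication by $z$. Then $X=\mu$. From $\theta(p,\psi)=\psi((1-z)p)$ and $\theta(\psi,p)=-\psi(zp)$, with $(1-z)z=\mu$ and $z^2=z-\mu$, the matrix of $\theta$ in the basis $1,z,1^*,z^*$ is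
\[
\begin{pmatrix}0&0&1&-1\\0&0&\mu&0\\0&\mu&0&0\\-1&-1&0&0\end{pmatrix}.
\]
The class $v=1+w\cdot1^*$ has $\theta(v,v)=w$, so $S(v,X^{k-1}Nv)=w\mu^{k-1}$. For $w=2$, $\mu=1$ this realizes, in genus two, the sequence that Example~\ref{ex:genusone} excludes in genus one. An orthogonal sum of two such blocks and one block $\mathcal{H}(\mathbb{Z},\lambda)$ realizes any triple of geometric sequences in genus five, if $d_2$ has components $(v,0,p)$ and $d_3$ has components $(0,v',wp^*)$.
\end{example}

The general blocks are obtained by replacing the integers $\lambda$ and $\mu$ by the variable of a ring $\mathbb{Z}[z]/(f)$ or $\mathbb{Z}[x]/(q)$.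

\medskip\noindent\textbf{The block $\mathcal{H}_\gamma(c)$.} Let $c$ be recurrent, and let $f$ be a characteristic polynomial of $k\mapsto\delta^kc(k)$ (Lemma~\ref{lem:rec}(c)). Let $P=\mathbb{Z}[z]/(f)$, let $\tau$ be multiplication by $z$, and put $\mathcal{H}_\gamma(c)=\mathcal{H}(P,\tau)$. Let $u=1\in P$, and let $\phi\in P^*$ satisfy $\phi(z^{k-1})=\delta^kc(k)$ for all $k$ (Lemma~\ref{lem:rec}(b)). Then
\begin{equation}\label{eq:blockgamma}
\delta^kS(N^{k-1}u,\phi)=\delta^k\phi(z^{k-1})=c(k),\qquad S(u,X^{k-1}Nu)=0=S(\phi,X^{k-1}N\phi).
\end{equation}

\medskip\noindent\textbf{The block $\mathcal{H}_\beta(b)$.} Formula \eqref{eq:beta} iterates $X=N-N^2$ and not $N$, so it is $X$ that must act as the variable. Let $b$ be recurrent with characteristic polynomial $q(x)$, let $R=\mathbb{Z}[x]/(q)$, and let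
\[
P=R[z]/(z^2-z+x)=R\oplus Rz .
\]
This group is free with basis $x^i,\,x^iz$ $(0\le i<\deg q)$. Let $\tau$ be multiplication by $z$, and put $\mathcal{H}_\beta(b)=\mathcal{H}(P,\tau)$. Since $z(1-z)=x$, the map $X$ is multiplication by $x$ on $P$ and precomposition with $x$ on $P^*$. By Lemma~\ref{lem:rec}(b) there is $\psi\in P^*$ with $\psi(x^{k-1})=b(k)$ for all $k\ge1$ and $\psi(Rz)=0$. Let $v=1+\psi\in P\oplus P^*$. Then $X^{k-1}Nv=x^{k-1}z+\psi\circ\bigl((1-z)x^{k-1}\bigr)$, so
\begin{equation}\label{eq:blockbeta}
S(v,X^{k-1}Nv)=\psi\bigl((1-z)x^{k-1}\bigr)-\psi(x^{k-1}z)=\psi(x^{k-1})-2\psi(x^{k-1}z)=b(k).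
\end{equation}
Recall that an element of a free abelian group is \emph{primitive} if it is part of a basis, equivalently if some homomorphism to $\mathbb{Z}$ takes the value $1$ on it. Since $1$ is part of a basis of $P$, the class $v$ is primitive. This is not needed for Theorem~\ref{thm:A}, but it is essential in Section~\ref{sec:B}.

\begin{lemma}\label{lem:algebra}
Given recurrent sequences $b_j$ $(2\le j\le m)$ and $c_{ij}$ $(2\le i<j\le m)$, there are a Seifert triple $(A,S,N)$ and primitive elements $d_2,\dots,d_m\in A$ with
\[
S(d_j,X^{k-1}Nd_j)=b_j(k),\qquad \delta^kS(N^{k-1}d_i,d_j)=c_{ij}(k)\qquad(i<j,\ k\ge1),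
\]
such that $\theta$ vanishes on a direct summand of half rank.
\end{lemma}

\begin{proof}
Take the orthogonal sum of the blocks $\mathcal{H}_\beta(b_j)$ and $\mathcal{H}_\gamma(c_{ij})$, with distinguished elements $v_j$ and $u_{ij},\phi_{ij}$, and put
\[
d_j=v_j+\sum_{l>j}u_{jl}+\sum_{i<j}\phi_{ij}.
\]
In each block $\mathcal{H}_\gamma$ the component of $d_j$ is $0$, $u$ or $\phi$, which contributes $0$ to $S(d_j,X^{k-1}Nd_j)$ by \eqref{eq:blockgamma}. The block $\mathcal{H}_\beta(b_j)$ contributes $b_j(k)$ by \eqref{eq:blockbeta}, and $d_j$ has no component in the other blocks $\mathcal{H}_\beta$. For $i<j$, the only block in which both $d_i$ and $d_j$ can have nonzero components is $\mathcal{H}_\gamma(c_{ij})$, where the components are $u_{ij}$ and $\phi_{ij}$; so the second formula is \eqref{eq:blockgamma}. The element $d_j$ is primitive because its component $v_j$ is, and $\theta$ vanishes on the sum of the groups $P$ of all blocks.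
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Necessity is Proposition~\ref{prop:formulas}, and the equivalence with rationality is Lemma~\ref{lem:fatou}. Let $b,b',c$ be recurrent. Apply Lemma~\ref{lem:algebra} with $m=3$, $b_2=b$, $b_3=b'$, $c_{23}=c$, and realize the Seifert triple by a knot $L_1$ and a surface $G$ (Lemma~\ref{lem:seifert}). The knot $L_1$ is algebraically slice by the last clause of Lemma~\ref{lem:algebra}. By Lemma~\ref{lem:class} there are disjoint knots $L_2,L_3\subset S^3\setminus G$ with $[D_G(L_j)]=d_j$, and by Lemma~\ref{lem:meridian} we can give $\operatorname{lk}(L_2,L_3)$ any value without changing these classes. Since $L_j$ misses $G$, $\operatorname{lk}(L_1,L_j)=0$. Formulas \eqref{eq:beta} and \eqref{eq:gamma} give the triple $(b,b',c)$.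
\end{proof}

\section{Reversing the roles of the components}\label{sec:B}

The sequence $\beta(L_j,L_1)$ is computed on a Seifert surface for $L_j$, and the proof of Theorem~\ref{thm:A} fixed only the homology class of $L_j$ in $S^3\setminus G$. There is one relation between the two sequences.

\begin{lemma}\label{lem:sym}
Let $G$ and $F$ be oriented surfaces that meet transversally in a closed $1$-manifold $D$ in their interiors, and let $D^{+G}$ and $D^{+F}$ be the positive push-offs of $D$ off $G$ and off $F$. Then $\operatorname{lk}(D,D^{+G})=\operatorname{lk}(D,D^{+F})$. In particular $\beta^1(K,J)=\beta^1(J,K)$ whenever $\operatorname{lk}(K,J)=0$.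
\end{lemma}

\begin{proof}
The normal fields $\nu_G,\nu_F$ along $D$ are linearly independent modulo $TD$ at each point. So $(1-s)\nu_G+s\nu_F$, $0\le s\le1$, is nowhere tangent to $D$, and it gives an isotopy from $D^{+G}$ to $D^{+F}$ in the complement of $D$. For the second statement take transverse Seifert surfaces $G$ for $K$ and $F$ for $J$ with $G\cap J=\emptyset=F\cap K$. Then $D_G(J)$ and $D_F(K)$ are both $G\cap F$ up to an overall orientation, which does not affect the self-linking numbers.
\end{proof}

Proposition~\ref{prop:formulas}, applied also to the links $(L_j,L_1)$, and Lemma~\ref{lem:sym} prove that the conditions in Theorem~\ref{thm:B} are necessary. For sufficiency, the plan is to realize $b_j$ and $c_{ij}$ first, accept whatever sequence $e_j$ appears as $\beta(L_j,L_1)$, and then add the error $\hat b_j-e_j$ by a connected sum with a $2$-component link $(K_j,J_j)$ that has $\beta(K_j,J_j)=\hat b_j-e_j$ and $\beta(J_j,K_j)=0$. Two things are needed: such links, and bands for the connected sums that miss the Seifert surfaces of both components, so that the invariants add in both directions. Such bands exist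 if the union of the two surfaces has connected complement. The next lemma supplies both, by constructing the second component together with an explicit surface.

\subsection{Punctured tori through a Seifert surface}

\begin{lemma}\label{lem:torus}
Let $G$ be a Seifert surface for $K$ and let $d\in H_1(G)$ be primitive. There is an oriented once-punctured torus $F\subset S^3$ that meets $G$ transversally in a simple closed curve $D$ in the interiors of both surfaces, such that the knot $J=\partial F$ has $[D_G(J)]=d$ and:
\begin{enumerate}
\item[(a)] $S^3\setminus(G\cup F)$ is connected;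
\item[(b)] if $\theta(d,d)=0$, then $F$ can be chosen so that $\beta(J,K)=0$;
\item[(c)] for primitive classes $d_2,\dots,d_m$, the tori can be chosen with pairwise disjoint boundaries.
\end{enumerate}
\end{lemma}

\begin{proof}
On a closed oriented surface a primitive class is represented by a simple closed curve \cite[Prop.~6.2]{FM}. Cap off $\partial G$ with a disc and isotope the curve off the disc to obtain a simple closed curve $D$ in the interior of $G$ that represents $d$. Let $T=D\times[-\epsilon,\epsilon]$ be a thin annulus normal to $G$, with $D=D\times0$. A surface that contains $T$ and meets $G$ nowhere else has derivative $\pm D$; orient $T$ so that the sign is $+$. The boundary of $T$ has two components, and we join them by a band to obtain a knot. Since $G\cup T$ deformation retracts to $G$, its complement is connected by (AD1). So for a fixed $p\in D$ there is an embedded arc $\alpha$ from $(p,-\epsilon)$ to $(p,\epsilon)$ with interior disjoint from $G\cup T$. Let $F$ be the union of $T$ and a thin band along $\alpha$, with the parity of half twists that makes $F$ orientable. Then $F$ has Euler characteristic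 $-1$ and one boundary circle, so it is a once-punctured torus. It meets $G$ exactly in $D$; in particular $F\cap K=\emptyset$ and $J\cap G=\emptyset$.

(a) In the Mayer--Vietoris sequence of $G\cup_DF$, the map $H_1(D)\to H_1(G)\oplus H_1(F)$ is injective with primitive image, because $d$ is primitive. Since $H_2(G)=H_2(F)=0$ and $D$ is connected, $H_2(G\cup F)=0$ and $H_1(G\cup F)$ is free. So $H^2(G\cup F)=0$, and (AD1) applies.

(b) We compute $\beta(J,K)$ on the Seifert surface $F$, with Seifert triple $(H_1(F),S_F,N_F)$. Using $G$ as the surface bounded by $K$, we get $D_F(K)=\pm D$. By \eqref{eq:beta} it suffices to arrange $N_F[D]=0$, that is, $\operatorname{lk}(a,D^{+F})=0$ for all $a\in H_1(F)$. Since $T$ is normal to $G$, the push-off $D_1=D^{+F}$ can be taken in $G$, parallel to $D$; it depends on the oriented annulus $T$ but not on $\alpha$. A basis of $H_1(F)$ is given by $D$ and the curve $e=\alpha\cup(p\times[-\epsilon,\epsilon])$, which meets $D$ once. By Lemma~\ref{lem:sym}, $\operatorname{lk}(D,D_1)=\theta(d,d)=0$; this is the part that no choice of $\alpha$ can change, and it is where the hypothesis is used.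 It remains to make $\operatorname{lk}(e,D_1)$ zero. By (AD2), $H_1(S^3\setminus(G\cup T))\cong H_1(G)^*$, and $D_1$ represents the primitive class $d$. So for each integer $w$ there is a loop $\omega$ in $S^3\setminus(G\cup T)$ with $\operatorname{lk}(\omega,D_1)=w$. Insert $\omega$ into $\alpha$ along a path in this connected complement, and make the new arc embedded by general position. This changes $\operatorname{lk}(e,D_1)$ by $w$, so a suitable $w$ makes it zero.

(c) The curves $D_j$ may intersect in $G$, and the tori may intersect. Choose pairwise distinct heights $\epsilon_j$, so that the curves $\partial T_j$ are pairwise disjoint. Choose the arcs $\alpha_j$ in general position, so that they miss one another and the curves $\partial T_i$ for $i\neq j$, and take thin bands.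
\end{proof}

Primitivity cannot be dropped from the construction: two parallel copies of $D$ on $G$, joined by an annulus in $F$, would cut off a region of $S^3$.

\begin{lemma}\label{lem:correction}
Let $h$ be recurrent with $h(1)=0$. There are a link $(K,J)$ with $\operatorname{lk}(K,J)=0$, $\beta(K,J)=h$ and $\beta(J,K)=0$, and Seifert surfaces $F_K$ for $K$ disjoint from $J$ and $F_J$ for $J$ disjoint from $K$, such that $S^3\setminus(F_K\cup F_J)$ is connected.
\end{lemma}

\begin{proof}
Realize $\mathcal{H}_\beta(h)$ by a knot $K$ and a surface $F_K$ (Lemma~\ref{lem:seifert}). The class $v$ is primitive with $\theta(v,v)=S(v,Nv)=h(1)=0$. Let $F_J$ be the torus of Lemma~\ref{lem:torus}(b) for $v$, and $J=\partial F_J$. Then $\beta(K,J)=h$ by \eqref{eq:beta} and \eqref{eq:blockbeta}, and the rest is Lemma~\ref{lem:torus}(a),(b).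
\end{proof}

By Lemma~\ref{lem:sym}, the hypothesis $h(1)=0$ is forced by $\beta(J,K)=0$.

\subsection{Adding the corrections}

The geometric counterpart of an orthogonal sum is a boundary connected sum of surfaces separated by spheres.

\begin{lemma}\label{lem:split}
Let $B_1,\dots,B_r$ be disjoint balls, $G_0$ a Seifert surface outside all of them, and $G_i\subset\operatorname{int}B_i$ Seifert surfaces. Let $G$ be a Seifert surface obtained by joining $G_0$ to each $G_i$ by one band, compatibly with orientations. Let $C_0,\dots,C_r$ be closed $1$-manifolds disjoint from $G$, possibly empty, with $C_0$ outside all the balls and $C_i\subset\operatorname{int}B_i$, and let $C$ be homologous to $C_0+\dots+C_r$ in $S^3\setminus G$. Then the Seifert triple of $G$ is the orthogonal sum of those of the $G_i$, and $[D_G(C)]=\bigl([D_{G_0}(C_0)],\dots,[D_{G_r}(C_r)]\bigr)$.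
\end{lemma}

\begin{proof}
We have $H_1(G)=\bigoplus_iH_1(G_i)$. For $i\ne l$, one of the spheres $\partial B_i,\partial B_l$ separates curves on $G_i$ from push-offs of curves on $G_l$ and from $C_l$. So $\theta$ is block diagonal, hence so are $S$ and $N$, and $\operatorname{lk}(a,C)=\operatorname{lk}(a,C_i)$ for $a\in H_1(G_i)$. Now apply \eqref{eq:class} to $G$ and to each $G_i$.
\end{proof}

\begin{proof}[Proof of sufficiency in Theorem~\ref{thm:B}]
\emph{Step 1: a first link.} Take $(A,S,N)$ and $d_2,\dots,d_m$ from Lemma~\ref{lem:algebra}, and realize the triple by a knot $L_1^\circ$ and a surface $G^\circ$. Lemma~\ref{lem:torus} gives punctured tori $F_j^\circ$ disjoint from $L_1^\circ$ whose boundaries $L_j^\circ$ are pairwise disjoint knots in $S^3\setminus G^\circ$ with $[D_{G^\circ}(L_j^\circ)]=d_j$. By Proposition~\ref{prop:formulas}, $\beta(L_1^\circ,L_j^\circ)=b_j$ and $\gamma(L_1^\circ,L_i^\circ,L_j^\circ,G^\circ)=c_{ij}$. The sequence $e_j=\beta(L_j^\circ,L_1^\circ)$ is recurrent, and $e_j(1)=b_j(1)=\hat b_j(1)$ by Lemma~\ref{lem:sym} and the hypothesis. So $h_j=\hat b_j-e_j$ is recurrent with $h_j(1)=0$. Let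 $(K_j,J_j)$, $F_{K_j}$, $F_{J_j}$ be as in Lemma~\ref{lem:correction} for $h_j$.

\emph{Step 2: the band sums.} Choose disjoint small balls $B_2,\dots,B_m$ that miss $G^\circ$ and all $F_i^\circ$, and place $F_{K_j}\cup F_{J_j}$ inside $B_j$. We join $L_1^\circ$ to $J_j$ by a band $\mathfrak{b}_j$ that extends the oriented surfaces $G^\circ$ and $F_{J_j}$, and $L_j^\circ$ to $K_j$ by a band $\mathfrak{b}'_j$ that extends the oriented surfaces $F_j^\circ$ and $F_{K_j}$, such that:
\begin{enumerate}
\item[(i)] all bands are pairwise disjoint and, away from their attaching arcs, meet none of the knots $L_i^\circ,K_i,J_i$;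
\item[(ii)] $\mathfrak{b}_j$ and $\mathfrak{b}'_j$ cross $\partial B_j$ once and miss $B_i$ for $i\ne j$;
\item[(iii)] away from their attaching arcs, $\mathfrak{b}_j$ and $\mathfrak{b}'_j$ miss $G^\circ\cup F_j^\circ\cup F_{K_j}\cup F_{J_j}$.
\end{enumerate}
The cores of the bands are chosen one after another. Outside $B_j$ they run in $S^3\setminus(G^\circ\cup F_j^\circ)$, which is connected by Lemma~\ref{lem:torus}(a). Inside $B_j$ they run in the complement of $F_{K_j}\cup F_{J_j}$, which is connected by Lemma~\ref{lem:correction}. Both regions stay connected after removal of the knots, the earlier bands and the other balls. A half twist, if needed, matches the orientations. The bands may cross $F_i^\circ$ for $i\ne j$, since we have not shown that the union of $G^\circ$ with all the tori has connected complement; Step~4 deals with this.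

Let $L_1$ be the band sum of $L_1^\circ$ with all the $J_j$, let $L_j$ be the band sum of $L_j^\circ$ with $K_j$, and let $G$ be the union of $G^\circ$, the bands $\mathfrak{b}_j$ and the surfaces $F_{J_j}$. By (i)--(iii), $G$ is a Seifert surface for $L_1$. It misses $L_j^\circ$, $K_j$ and $\mathfrak{b}'_j$ for every $j$: for $G^\circ$ this holds by Step~1, the choice of the balls and (iii); for the bands $\mathfrak{b}_i$ by (i); for $F_{J_i}\subset B_i$ with $i\neq j$ by the choice of the balls and (ii); and for $F_{J_j}$ by the choice of the balls, Lemma~\ref{lem:correction} and (iii). In particular $G\cap L_j=\emptyset$ and $\operatorname{lk}(L_1,L_j)=0$.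

\emph{Step 3: the invariants seen on $G$.} The band $\mathfrak{b}'_j$ is a homology in $S^3\setminus G$ from $L_j$ to $L_j^\circ+K_j$. By Lemma~\ref{lem:split}, $[D_G(L_j)]$ has component $d_j$ in $H_1(G^\circ)$, component $[D_{F_{J_j}}(K_j)]$ in $H_1(F_{J_j})$, and no others. By \eqref{eq:beta}, $\beta(L_1,L_j)=b_j+\beta(J_j,K_j)=b_j$. For $i<j$ the extra components of $[D_G(L_i)]$ and $[D_G(L_j)]$ lie in different summands, so $\gamma(L_1,L_i,L_j,G)=c_{ij}$ by \eqref{eq:gamma}.

\emph{Step 4: $\beta(L_j,L_1)=\hat b_j$.} Fix $j$. The surface $F=F_j^\circ\cup\mathfrak{b}'_j\cup F_{K_j}$ is a Seifert surface for $L_j$ by (iii), but the edges of the bands $\mathfrak{b}_i$ with $i\ne j$, which are part of $L_1$, may cross it. We remove these crossings by an isotopy of the $2$-component link $(L_j,L_1)$. For $i\ne j$, let $U_i$ be a regular neighborhood of $B_i\cup\mathfrak{b}_i$. By (i) and (ii), the $U_i$ are disjoint balls that miss $L_j$, $\mathfrak{b}_j$ and $B_j$, and $U_i$ meets $L_1$ in one arc, made of most of $J_i$, the edges of $\mathfrak{b}_i$ and two short arcs of $L_1^\circ$. An isotopy supported in $U_i$ shrinks $B_i$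 and pulls it along $\mathfrak{b}_i$ into a small ball $B_i'$ around the attaching arc on $L_1^\circ$. The knot $L_1^\circ$ misses $F$, so $B_i'$ can be taken disjoint from $F$. Let $L_1'$ be the image of $L_1$. Outside the balls $B_i'$ it agrees with the band sum of $L_1^\circ$ and $J_j$ along $\mathfrak{b}_j$, and $\mathfrak{b}_j$ and $J_j$ miss $F$ by (i), (iii) and Lemma~\ref{lem:correction}. So $F$ is disjoint from $L_1'$, and $L_1'$ is homologous in $S^3\setminus F$ to $L_1^\circ+J_j$, the cycles in the balls $B_i'$ being null-homologous there. Lemma~\ref{lem:split} for $F$ and the single ball $B_j$, together with \eqref{eq:beta}, gives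
\[
\beta(L_j,L_1)=\beta(L_j,L_1')=\beta(L_j^\circ,L_1^\circ)+\beta(K_j,J_j)=e_j+h_j=\hat b_j .
\]

\emph{Step 5: linking numbers.} Apply Lemma~\ref{lem:meridian} to each pair $i<j$ in turn to get $\operatorname{lk}(L_i,L_j)=\ell_{ij}$. The classes $[D_G(L_i)]$ do not change, so Step~3 persists. The links $(L_1,L_i)$ change only by isotopy, so Step~4 persists.
\end{proof}

\section{The order of the components and the choice of surface}\label{sec:C}

\subsection{Interchanging $L_i$ and $L_j$}

Let $\ell=\operatorname{lk}(L_i,L_j)$, $d_i=[D_G(L_i)]$ and $d_j=[D_G(L_j)]$. Extend $S$ bilinearly over $\mathbb{Z}[[y]]$. Summing \eqref{eq:gamma} as a geometric series gives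
\begin{equation}\label{eq:Gamma}
\Gamma_{ij,G}(y)=\ell+y\,S\bigl((1-yN)^{-1}d_i,d_j\bigr).
\end{equation}
By \eqref{eq:adj}, the adjoint of $1-yN$ is $1-y+yN=(1-y)(1-\bar yN)$, where $\bar y=-y/(1-y)$. Hence
\[
\Gamma_{ji,G}(y)=\ell-y\,S\bigl(d_i,(1-yN)^{-1}d_j\bigr)=\ell-\frac{y}{1-y}\,S\bigl((1-\bar yN)^{-1}d_i,d_j\bigr)=\Gamma_{ij,G}(\bar y).
\]
The substitution $y\mapsto\bar y$ preserves series without constant term, so $\ell$ does not enter the formula for $\gamma(L_1,L_j,L_i,G)$. This proves Proposition~\ref{prop:C}(1). As a check, in $\mathcal{H}(\mathbb{Z},0)$ with $d_i=p$ and $d_j=p^*$ (Example~\ref{ex:blocks}) we have $Np=0$ and $Np^*=p^*$, so $\Gamma_{ij,G}=\ell+y$ and $\Gamma_{ji,G}=\ell-y-y^2-\cdots=\ell+\bar y$.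

\subsection{A linking number in the infinite cyclic cover}

Formula \eqref{eq:Gamma} is tied to $G$, and two surfaces have unrelated Seifert triples a priori. To compare them we need an object that depends on $L_1$ alone. Let $\widetilde E\to E=S^3\setminus L_1$ be the infinite cyclic cover. It is obtained by cutting along $G$ and stacking copies of $Y=S^3\setminus G$: fix a lift $Y_0$ of $Y$, and let $t$ be the deck transformation such that a path that starts in $Y_0$ and crosses a lift of $G$ once in the positive direction ends in $tY_0$. A loop $\omega$ in $E$ acts by $t^{\omega\cdot G}$, and $\omega\cdot G$ is the linking number of $\omega$ with $L_1$; so $t$ is the same for all Seifert surfaces of $L_1$. Let $\Lambda=\mathbb{Z}[t^{\pm1}]$. We recall that the $\Lambda$-module $H_1(\widetilde E)$ is annihilated by the Alexander polynomial $\Delta\in\Lambda$ of $L_1$, and that $\Delta(1)=\pm1$.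

A $1$-cycle in $\widetilde E$ need not bound, but its multiple by $\Delta$ does, and this suffices to define a linking number with denominators. For a $2$-chain $\sigma$ and a $1$-cycle $\eta$ whose translates miss $\partial\sigma$, put $I(\sigma,\eta)=\sum_r(\sigma\cdot t^r\eta)\,t^r\in\Lambda$. Shifting the index $r$ gives $I(t\sigma,\eta)=t\,I(\sigma,\eta)=I(\sigma,t^{-1}\eta)$. For $1$-cycles $\xi,\eta$ with $\xi$ disjoint from all translates of $\eta$, choose $\sigma$ with $\partial\sigma=\Delta\xi$ and put
\[
\langle\xi,\eta\rangle=\Delta^{-1}I(\sigma,\eta)\in\Delta^{-1}\Lambda .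
\]
This does not depend on $\sigma$. Indeed, two choices differ by a $2$-cycle $\sigma_0$, and $\Delta(t^{-1})\,I(\sigma_0,\eta)=I(\sigma_0,\Delta\eta)=0$ because $\Delta\eta$ is a boundary; since $\Lambda$ is a domain, $I(\sigma_0,\eta)=0$. The pairing is additive in $\xi$, and
\begin{equation}\label{eq:pairing}
\langle t\xi,\eta\rangle=t\langle\xi,\eta\rangle=\langle\xi,t^{-1}\eta\rangle,\qquad \langle\partial\sigma,\eta\rangle=I(\sigma,\eta),
\end{equation}
the last formula because $\Delta\,\partial\sigma=\partial(\Delta\sigma)$ and $I(\Delta\sigma,\eta)=\Delta\,I(\sigma,\eta)$. In particular $\langle\xi,\eta\rangle$ does not change under a homology of $\xi$ that misses the translates of $\eta$. The substitution $t=1-y$ embeds $\Lambda$ in $\mathbb{Z}[[y]]$ and sends $\Delta$ to a series with constant term $\Delta(1)=\pm1$, which is a unit. So we regard the values of the pairing as elements of $\mathbb{Z}[[y]]$. For $C\subset Y$ let $\widetilde C$ denote its lift to $Y_0$.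

\begin{lemma}\label{lem:cover}
With $t=1-y$, we have $\langle\widetilde L_i,\widetilde L_j\rangle=\Gamma_{ij,G}(y)$.
\end{lemma}

\begin{proof}
Let $\eta=\widetilde L_j$. Let $C\subset Y$ be a closed $1$-manifold disjoint from $L_j$, let $D=D_G(C)=G\cap F$ with $F$ transverse to $L_j$, and let $F_0\subset Y$ be as in \eqref{eq:F0}, with the removed neighborhood of $D$ thin enough to miss $L_j$. The lift $\widetilde F_0$ lies in $Y_0$, so it meets no translate of $\eta$ other than $\eta$, and $I(\widetilde F_0,\eta)=F\cdot L_j=\operatorname{lk}(C,L_j)$. By \eqref{eq:F0} and \eqref{eq:pairing},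
\[
\langle\widetilde C,\eta\rangle-\delta\langle\widetilde{D^+},\eta\rangle+\delta\langle\widetilde{D^-},\eta\rangle=\operatorname{lk}(C,L_j).
\]
Push $\widetilde{D^-}$ through the adjacent lift of $G$ in the positive direction. It becomes the lift of $D^+$ in $tY_0$, which is $t\widetilde{D^+}$, and it meets no translate of $\eta$ on the way, since $L_j$ misses a neighborhood of $G$. Therefore
\[
\langle\widetilde C,\eta\rangle=\operatorname{lk}(C,L_j)+\delta(1-t)\langle\widetilde{D^+},\eta\rangle .
\]
Apply this to $C_0=L_i$ and $C_k=(D_G^k(L_i))^+$ in turn. Since $\operatorname{lk}(C_k,L_j)=\gamma^k$ for $k\geq1$, after $n$ steps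
\[
\langle\widetilde L_i,\eta\rangle=\ell+\sum_{k=1}^{n-1}\delta^k\gamma^ky^k+\delta^ny^n\langle\widetilde{C_n},\eta\rangle ,
\]
and the last term lies in $y^n\mathbb{Z}[[y]]$. Let $n\to\infty$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:C}(2)]
The surface enters Lemma~\ref{lem:cover} only through the choice of the lifts. Let $\widetilde L_i',\widetilde L_j'$ be the lifts to a fixed lift of $S^3\setminus G'$. Since $L_i$ and $L_j$ are connected, $\widetilde L_i'=t^{r_i}\widetilde L_i$ and $\widetilde L_j'=t^{r_j}\widetilde L_j$ for some integers $r_i,r_j$. By \eqref{eq:pairing} and Lemma~\ref{lem:cover}, $\Gamma_{ij,G'}=(1-y)^s\,\Gamma_{ij,G}$ with $s=r_i-r_j$.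

To compute $s$, let $\omega$ be a path from $L_i$ to $L_j$ in $E$, transverse to both surfaces. Its lift starting on $\widetilde L_i$ ends on $t^{\omega\cdot G}\widetilde L_j$, so its lift starting on $\widetilde L_i'$ ends on $t^{r_i+\omega\cdot G}\widetilde L_j$. The same lift ends on $t^{\omega\cdot G'}\widetilde L_j'=t^{\omega\cdot G'+r_j}\widetilde L_j$. Hence
\begin{equation}\label{eq:s}
s=\omega\cdot G'-\omega\cdot G .
\end{equation}

To realize $s=\pm1$ we add to $G$ a closed surface that separates $L_i$ from $L_j$. Let $\Sigma$ be the boundary of a thin solid torus around $L_j$ that misses $G\cup L_i$. The complement of $G$, $L_i$ and the solid torus is connected, so there is an arc in it from $G$ to $\Sigma$, and it may leave $G$ from either side. Let $G'$ be obtained by tubing $G$ to $\Sigma$ along the arc. Orientations match if the arc meets both surfaces on their positive sides or both on their negative sides. The arc reaches $\Sigma$ from outside, so we orient $\Sigma$ by its outward normal if the arc leaves the positive side of $G$, and by its inward normal otherwise. Then $G'$ is a Seifert surface for $L_1$ disjoint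 from $L_i\cup L_j$. Choose $\omega$ disjoint from the solid tube along the arc. Then $s=\omega\cdot\Sigma$ by \eqref{eq:s}. Since $\omega$ starts outside $\Sigma$ and ends inside, $s=-1$ for the outward and $s=+1$ for the inward normal. Repeating the construction with $G'$ in place of $G$ gives every $s\in\mathbb{Z}$.
\end{proof}

\begin{remark}\label{rem:parallel}
The invariant $\beta$ is the diagonal case of $\gamma$. Let $\operatorname{lk}(K,J)=0$, let $G$ be a Seifert surface for $K$ disjoint from $J$, and let $J'$ be a parallel of $J$ with $\operatorname{lk}(J,J')=0$ in a tubular neighborhood of $J$ that misses $G$. Then $J$ and $J'$ have the same class $d$ of derivative. Let $\Gamma_G$ be the series of $(K,J,J',G)$, and put $x=-y^2/(1-y)$. We have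
\[
(1-yN)(1-y+yN)=1-y+y^2X=(1-y)(1-xX),
\]
and $S(Md,d)=0$ for the self-adjoint map $M=(1-xX)^{-1}$, since $S(Md,d)=S(d,Md)=-S(Md,d)$. So \eqref{eq:Gamma} and \eqref{eq:beta} give
\[
\Gamma_G(y)=\frac{y^2}{1-y}\,S(NMd,d)=x\,S(d,MNd)=\sum_{k\ge1}\beta^k(K,J)\,x^k .
\]
Thus $\gamma(K,J,J',G)$ is determined by $\beta(K,J)$; for instance $\gamma^1=0$ and $\gamma^2=-\beta^1$. Conversely, the series in $y$ determines the coefficients $\beta^k$, because $x^k$ has leading term $(-1)^ky^{2k}$. If $G'$ is another surface, take $J'$ in a neighborhood of $J$ that misses $G\cup G'$, and take $\omega$ in that neighborhood. Then $s=0$ by \eqref{eq:s}, so $\Gamma_{G'}=\Gamma_G$, which shows that $\beta(K,J)$ does not depend on the Seifert surface.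
\end{remark}

\begin{thebibliography}{9}

\bibitem{DP}
Christopher W. Davis and JungHwan Park,
\emph{Lifting Milnor Invariants for 3-Component Links},
arXiv:2605.23086 (2026).

\bibitem{FM}
Farb and Margalit,
\emph{A Primer on Mapping Class Groups}.

\end{thebibliography}
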